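# Two groups glued at one point: when is $G\circledast H$ finitely presented?

## 1. Free products, normal closures, finite presentations

All actions are left actions, and a product of permutations or group elements is applied from right to left. So in $u_2u_1$ the letter $u_1$ acts first. We write $[a,b]=aba^{-1}b^{-1}$.

**Free products.** For groups $G$ and $H$, every element of $G*H$ can be written as a word $u_k\cdots u_1$ with letters $u_i\in(G\setminus 1)\cup(H\setminus 1)$. We do not require words to be reduced. An action of $G$ and an action of $H$ on the same set, with no compatibility whatsoever, are the same thing as an action of $G*H$. There are projections $\pi_G:G*H\to G$ and $\pi_H:G*H\to H$, each killing the other factor. For example, $\pi_G(g\,h\,g'\,h')=gg'$.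

**Normal closure.** For a subset $R$ of a group $\Gamma$, $\langle\langle R\rangle\rangle$ is the smallest normal subgroup containing $R$. If $\Gamma$ acts on a set and every element of $R$ acts trivially, then so does all of $\langle\langle R\rangle\rangle$, because the kernel of the action is normal. Example: let $a,b$ be the generators of $\mathbb Z/2*\mathbb Z/2$. Then $a(ab)^3a=(ba)^3=(ab)^{-3}$, and similarly for conjugation by $b$, so $\langle\langle (ab)^3\rangle\rangle$ is just the cyclic group generated by $(ab)^3$.

**Finite presentation.** A group is finitely presented if it is isomorphic to $F/\langle\langle R\rangle\rangle$ with $F$ free of finite rank and $R$ finite. For example, $\mathbb Z^2=\langle a,b\mid [a,b]\rangle$, and every finite group is finitely presented, by its multiplication table. To define a homomorphism out of a group with a given presentation, it is enough to choose images of the generators that satisfy the relators.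

**Residual finiteness.** A group is residually finite if every element $\neq1$ lies outside some normal subgroup of finite index. The group $\mathbb Z$ is residually finite. The Prüfer group $\mathbb Z(2^\infty)$ of all complex roots of unity of $2$-power order is not. Indeed, a nontrivial subgroup contains some $z$ of order $2^a$ with $a\ge1$, hence it contains $z^{2^{a-1}}=-1$. A subgroup of finite index is nontrivial because the group is infinite, so $-1$ lies in all of them.

## 2. The group $G\circledast H$ and its finite presentability

**Definition of $G\circledast H$.** Take the disjoint union of the underlying sets of $G$ and $H$ and identify the two neutral elements. The result is a set $X=\underline G\cup\underline H$ with $\underline G\cap\underline H=\{\underline e\}$. Let $G$ act on $X$ by left multiplication on $\underline G$ and trivially on $X\setminus\underline G$. Let $H$ act by left multiplication on $\underline H$ and trivially on $X\setminus\underline H$. Then $G\circledast H$ is the subgroup of $\mathrm{Sym}(X)$ generated by these two copies of $G$ and $H$.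

We write $\underline g,\underline h$ for points of $X$, and drop the underline when no confusion is possible. The only point moved by both groups (when both are nontrivial) is $\underline e$. The action of $G*H$ on $X$ gives the canonical epimorphism $G*H\to G\circledast H$. Throughout,
$$N=\ker\bigl(G*H\to G\circledast H\bigr)$$
is the set of words that act trivially on $X$.

**Example 1.** Let $H=1$. Then $X=\underline G$ and $G\circledast H\cong G$.

**Example 2.** Let $G=\{1,a\}$ and $H=\{1,b\}$ have order $2$. Then $X=\{\underline e,\underline a,\underline b\}$, the letter $a$ acts as the transposition $(\underline e\ \underline a)$, and $b$ acts as $(\underline e\ \underline b)$. So $G\circledast H=\mathrm{Sym}(3)$. The product $ab$ acts as a $3$-cycle, so $(ab)^3\in N$. Since $\langle(ab)^3\rangle$ is normal of index $6$ in $G*H$, it equals $N$.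

**Example 3.** Let $G=\mathbb Z=\langle t\rangle$ and $H=\{1,\sigma\}$ of order $2$. Then $X=\mathbb Z\cup\{*\}$, with $t$ the shift $n\mapsto n+1$ fixing $*$, and $\sigma$ the transposition $(0\ *)$. Conjugating, $t^n\sigma t^{-n}=(n\ *)$. These transpositions generate all finitely supported permutations of $X$. So $G\circledast H$ is the group of finitely supported permutations of $X$ extended by the shift $t$.

The following problem comes from Maxime Gheysens and Nicolas Monod, "Between free and direct products of groups", arXiv:2201.03625 (2022). Two facts are given with it as known. For infinite $G$ and $H$ there are canonical epimorphisms $G*H\twoheadrightarrow G\circledast H\twoheadrightarrow G\times H$, compatible with the inclusions of $G$ and $H$. And if $G,H$ are infinite and residually finite, then $G\circledast H$ is not finitely presented. Neither fact is used in the proofs of the theorems below. The question is: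

*Are there infinite groups $G$ and $H$ such that $G\circledast H$ is finitely presented?*

The answer is no, and here is what we shall prove.

**Theorem 1.** If $G$ is infinite and $H\ne1$, then $N$ is not the normal closure in $G*H$ of a finite set, and $G\circledast H$ is not finitely presented. In particular this holds for all infinite $G,H$.

**Theorem 2.** For arbitrary groups $G,H$, the group $G\circledast H$ is finitely presented if and only if either $G,H$ are both finite, or one of them is trivial and the other is finitely presented.

**Theorem 3.** Let $G,H$ be infinite. For every finite $R\subset N$, the kernel of $(G*H)/\langle\langle R\rangle\rangle\to G\circledast H$ contains a non-abelian free group. For every finitely presented group $E$ and every epimorphism $E\twoheadrightarrow G\circledast H$, the kernel contains a non-abelian free group. (So no finitely presented group without non-abelian free subgroups maps onto $G\circledast H$.)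

## 3. Commutators act as 3-cycles

To work with $N$ we need some explicit elements of it. The first ones come from following points by hand.

**Lemma 1.** For $g\in G\setminus1$ and $h\in H\setminus1$, the commutator $[g,h]$ acts on $X$ as the $3$-cycle $\underline h\mapsto\underline e\mapsto\underline g\mapsto\underline h$. In particular $[g,h]^3\in N$.

**Proof.** The word $ghg^{-1}h^{-1}$ applies $h^{-1},g^{-1},h,g$ in this order. Recall that $G$ fixes $\underline H\setminus\{\underline e\}$ and $H$ fixes $\underline G\setminus\{\underline e\}$. The three special points travel as follows:

* $h\to e\to g^{-1}\to g^{-1}\to e$;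
* $e\to h^{-1}\to h^{-1}\to e\to g$;
* $g\to g\to e\to h\to h$.

If $x\in\underline H\setminus\{e,h\}$, then $h^{-1}x\ne e$, so $x\to h^{-1}x\to h^{-1}x\to x\to x$. If $x\in\underline G\setminus\{e,g\}$, then $g^{-1}x\neq e$, so $x\to x\to g^{-1}x\to g^{-1}x\to x$. All other points are therefore fixed. $\square$

So when $G$ is infinite and $H\ne1$, there are infinitely many relations $[g,h]^3$ in $N$. Whether finitely many elements of $N$ imply all the others is the real issue. The next section makes this precise.

## 4. Passing from $G\circledast H$ to the kernel $N$

Finite presentability is about presentations on a finite free generating set, while we want to talk about $G*H$, where $G$ and $H$ may themselves be complicated. Two short lemmas make the passage. They hold for arbitrary groups $G$ and $H$.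

**Lemma 2.** If $G\circledast H$ is finitely generated, then so are $G$ and $H$.

**Proof.** Finitely many generators are words in finitely many elements of $G\cup H$. So $G\circledast H$ is generated by the images of finitely generated subgroups $G_0\le G$ and $H_0\le H$. The subset $\underline{G_0}\cup\underline{H_0}$ of $X$ contains $\underline e$. It is invariant under $G_0$, which multiplies $\underline{G_0}$ and fixes $\underline{H_0}\setminus\{\underline e\}$, and likewise under $H_0$. So it is invariant under $G\circledast H$. But $G\circledast H$ is transitive on $X$, since the orbit of $\underline e$ contains $\underline G$ and $\underline H$. Hence $\underline{G_0}\cup\underline{H_0}=X$, that is, $G_0=G$ and $H_0=H$. $\square$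

**Lemma 3.** Let $E$ be a finitely presented group and $\varphi:E\twoheadrightarrow G\circledast H$ an epimorphism. Then there are a finite set $R\subset N$ and an epimorphism $E\twoheadrightarrow(G*H)/\langle\langle R\rangle\rangle$ commuting with the maps to $G\circledast H$.

**Proof.** Being an image of $E$, the group $G\circledast H$ is finitely generated. By Lemma 2, $G*H$ has a finite generating set $S$. Let $E=\langle e_1,\dots,e_n\mid r_1,\dots,r_m\rangle$. Choose $q_i\in G*H$ mapping to $\varphi(e_i)$. For each $\sigma\in S$ choose a word $v_\sigma$ such that $\varphi(v_\sigma(e_1,\dots,e_n))$ is the image of $\sigma$ in $G\circledast H$. Put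
$$R=\{r_j(q_1,\dots,q_n)\}_{j}\ \cup\ \{\sigma^{-1}v_\sigma(q_1,\dots,q_n)\}_{\sigma\in S}.$$
This set is finite. It lies in $N$: the image of $r_j(q_1,\dots,q_n)$ in $G\circledast H$ is $\varphi(r_j(e_1,\dots,e_n))=1$, and the image of $v_\sigma(q_1,\dots,q_n)$ equals that of $\sigma$. Modulo $\langle\langle R\rangle\rangle$ the $q_i$ satisfy the relators $r_j$, so $e_i\mapsto q_i$ defines a homomorphism $E\to(G*H)/\langle\langle R\rangle\rangle$. Composed with the map to $G\circledast H$ it sends $e_i$ to $\varphi(e_i)$, so the maps commute. It is onto, because its image contains $v_\sigma(q_1,\dots,q_n)\equiv\sigma$ for every $\sigma\in S$. $\square$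

**Corollary.** If $G\circledast H$ is finitely presented, then $N=\langle\langle R\rangle\rangle$ for some finite $R\subset N$.

**Proof.** Apply Lemma 3 to $E=G\circledast H$ and $\varphi=\mathrm{id}$. We get a finite $R\subset N$ and a surjection $\alpha:G\circledast H\to(G*H)/\langle\langle R\rangle\rangle$ such that $p\circ\alpha=\mathrm{id}$, where $p:(G*H)/\langle\langle R\rangle\rangle\to(G*H)/N=G\circledast H$ is the natural map. Then $\alpha$ is injective as well as surjective, so $p=\alpha^{-1}$ is injective. This means $N=\langle\langle R\rangle\rangle$. $\square$

So our target is: *given a finite $R\subset N$, find an action of $G*H$ on which $R$ acts trivially and some element of $N$ does not.*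

## 5. Replacing $G$ by a quotient, and the Prüfer group

To produce such an action, we must know what a word in $R$ can detect. The following finite sets measure this.

**Definition of $P(w)$, $Q(w)$, $P_R$, $Q_R$.** For a word $w=u_k\cdots u_1$ with letters in $(G\setminus1)\cup(H\setminus1)$, let
$$P(w)=\{\pi_G(u_j\cdots u_i):1\le i\le j\le k\},\qquad Q(w)=\{\pi_H(u_j\cdots u_i):1\le i\le j\le k\}.$$
For a finite $R\subset N$, fix a word for each element. Let $P_R\subset G$ be the union of the sets $P(w)$ and $P(w)^{-1}$ over these words, and define $Q_R\subset H$ similarly. These sets are finite and closed under inversion.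

Example: for the word $w=(ghg^{-1}h^{-1})^3$, the letters from $G$ are alternately $g$ and $g^{-1}$, so $P(w)=\{1,g,g^{-1}\}$, and $Q(w)=\{1,h,h^{-1}\}$.

A natural first attempt is to replace $G$ by a quotient $G/K$ that $R$ cannot distinguish from $G$. Suppose $H\neq1$ and $K$ is a normal subgroup of $G$ with $1\ne K\ne G$ and $K\cap P_R\subset\{1\}$. Let $\bar X$ be the set built like $X$ from $G/K$ and $H$; the group $G*H$ acts on it through $G\to G/K$. Let $e$ also denote the gluing point of $\bar X$.

**The set $R$ acts trivially on $\bar X$.** Let $\psi:X\to\bar X$ be $g\mapsto gK$ on $\underline G$ and the identity on $\underline H$. For a letter $u$ one has $\psi(ux)=u\psi(x)$ for every $x\in X$ outside $K\setminus\{e\}$. This is clear when $x=e$, and when $x\ne e$ and $u$ comes from the same factor as $x$. When $x\neq e$ and $u$ comes from the other factor, $u$ fixes $x$, and it fixes $\psi(x)$ because $\psi(x)\ne e$.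

Now let $w=u_k\cdots u_1$ be one of our words for $R$, let $y_0\in\bar X$, and let $y_t=u_ty_{t-1}$. We look for $x_0\in X$ such that the points $x_t=u_tx_{t-1}$ satisfy $\psi(x_t)=y_t$ for all $t$. If no $y_t$ equals $e$, take any $x_0\in\psi^{-1}(y_0)$. Inductively $\psi(x_t)=y_t\ne e$, so $x_t\notin K$ and the next step is allowed.

If some $y_t$ equals $e$, let $m$ be the first such time, put $x_m=e$, and extend by $x_{t}=u_{t}x_{t-1}$ in both directions. Backward from $m$ all is well, because $y_t\ne e$ forces $x_t\notin K$. Forward from $m$ we must exclude a first time $t$ with $x_t\in K\setminus\{e\}$. Let $a$ be the last time in $[m,t)$ with $x_a=e$. A point of $\underline G\setminus\{e\}$ can only have come from a point of $\underline G$, so $x_{a+1},\dots,x_t$ all lie in $\underline G\setminus\{e\}$. There letters from $H$ do nothing, and $u_{a+1}\in G$. Hence $x_t=\pi_G(u_t\cdots u_{a+1})\in P(w)\cap K\subset\{1\}$, a contradiction.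

So $\psi(x_t)=y_t$ for all $t$. Since $w\in N$, we have $x_k=x_0$, hence $y_k=y_0$.

**Some element of $N$ acts nontrivially on $\bar X$.** Pick $n\in K\setminus1$, $g\in G\setminus K$, $h\in H\setminus1$, and put $c=[g,h]$, $d=ncn^{-1}$. On $X$, Lemma 1 says that $c$ is the cycle $h\mapsto e\mapsto g\mapsto h$. Since $n$ fixes $\underline h$, the element $d$ is the cycle $h\mapsto n\mapsto ng\mapsto h$. The sets $\{e,g\}$ and $\{n,ng\}$ are disjoint because $n\ne1$ and $g\notin K$. So $cd$ is the $5$-cycle $h\mapsto n\mapsto ng\mapsto e\mapsto g\mapsto h$, and $(cd)^5\in N$. On $\bar X$ the element $n$ acts trivially, so $d=c$ and $(cd)^5=c^{10}=c$. By Lemma 1, applied to $G/K$ and $H$, this is a $3$-cycle.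

So whenever such a $K$ exists, $N\ne\langle\langle R\rangle\rangle$. If $G$ is infinite and residually finite, $K$ exists: intersect finitely many finite-index normal subgroups so as to avoid $P_R\setminus\{1\}$ and one further element of $G\setminus1$. The result has finite index, so it is nontrivial since $G$ is infinite, and it is not $G$.

**The point where this stops.** The argument needs a nontrivial $K$ that avoids a prescribed finite set. Take $G=\mathbb Z(2^\infty)$ and let $R$ contain $[-1,h]^3$ with $h\ne 1$, written as the word in the example above. Then $-1\in P_R$. But every nontrivial subgroup of $G$ contains $-1$, as we saw in Section 1. No $K$ is available at all. Similarly, if $G$ is an infinite simple group, the only nontrivial normal subgroup is $G$ itself.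

## 6. Gluing copies of $H$ at two distant points

Let us see what the quotient really did. Attach a copy of $H$ to the set $G$ at each point of $K$. The subgroup $K$ acts on this set by right multiplication, permuting the attached copies, and commutes with the actions of $G$ and $H$. The quotient is $\bar X$, with $G/K$ carrying one copy of $H$. So $\bar X$ is a folded version of "$G$ with copies of $H$ glued at the points of $K$". The hypothesis $K\cap P_R\subset\{1\}$ said that these gluing points are far apart, as measured by $P_R$. Folding forces the set of gluing points to be a subgroup, and that is what fails for the Prüfer group.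

So do not fold. A set of gluing points that are far apart need not be a subgroup. Two points, $1$ and $s$, are available in every infinite $G$.

**Test on $\mathbb Z$ and $\mathbb Z/2$.** In the notation of Example 3, let $s\neq 0$ and let $Y=\mathbb Z\cup\{h_1,h_2\}$, where $t$ shifts $\mathbb Z$ and fixes $h_1,h_2$, and $\sigma$ acts as $(0\ h_1)(s\ h_2)$. Put $\sigma_d=t^d\sigma t^{-d}=(d\ h_1)(d+s\ h_2)$. Then $[t^d,\sigma]=\sigma_d\sigma_0$.

If $d\ne0,\pm s$, the sets $\{0,d,h_1\}$ and $\{s,d+s,h_2\}$ are disjoint, and $\sigma_d\sigma_0$ is a product of two disjoint $3$-cycles. So $[t^d,\sigma]^3$ is trivial on $Y$.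

If $d=s$, the product $\sigma_0\sigma_s$ sends $h_1\mapsto h_2\mapsto 2s\mapsto s\mapsto0\mapsto h_1$. This is a $5$-cycle, so the cube of its conjugate $\sigma_s\sigma_0=\sigma_0^{-1}(\sigma_0\sigma_s)\sigma_0$ is nontrivial.

Thus finitely many of the relations $[t^d,\sigma]^3$ never imply all of them: take $s$ larger than all the $|d|$ in question. But $N$ contains many other elements, and $R$ is arbitrary. What we need is a statement about *every* word in $N$: if the gluing points are far apart for that word, then the word cannot notice that there is more than one.

## 7. Junction sets and the locality lemma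

In this section $G\neq1$ and $H\ne1$.

**Definition of a junction set.** A junction set is a set $Y$ with actions of $G$ and $H$ (hence of $G*H$) such that:

1. every $G$-orbit is either a fixed point or *regular* (that is, $G$ acts freely on it), and likewise for $H$;
2. every point lies in at least one regular orbit, of $G$ or of $H$;
3. every regular orbit contains a *junction*, i.e. a point that lies both in a regular $G$-orbit and in a regular $H$-orbit.

So a point that is not a junction lies in exactly one regular orbit, and the other group fixes it.

**Definition of sparseness.** For $P\subset G$ and $Q\subset H$, a junction set is $(P,Q)$-sparse if $y'\notin Py\cup Qy$ for all distinct junctions $y,y'$.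

**Examples.** The set $X$ is a junction set with the single junction $\underline e$, so it is $(P,Q)$-sparse for all $P,Q$. The set $\mathbb Z\cup\{h_1,h_2\}$ of Section 6 is a junction set with junctions $0$ and $s$. It is $(P,Q)$-sparse exactly when $t^{s},t^{-s}\notin P$, since $0$ and $s$ lie in different $H$-orbits.

Condition 3 cannot be dropped. Let $G=\{1,a\}$ and $H=\{1,b\}$, and let $Y=G$ with trivial $H$-action. This satisfies 1 and 2 and has no junction, so sparseness is vacuous. But $(ab)^3\in N$ acts on $Y$ as $a^3=a\neq 1$.

**Lemma 4 (locality).** Let $w=u_k\cdots u_1\in N$ with $u_i\in(G\setminus1)\cup(H\setminus1)$, and let $P\supseteq P(w)$ and $Q\supseteq Q(w)$. Then $w$ acts trivially on every $(P,Q)$-sparse junction set $Y$.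

**Proof.** Let $y_0\in Y$ and $y_t=u_ty_{t-1}$ for $1\le t\le k$. We must show $y_k=y_0$.

**Step 1: the trajectory meets at most one junction.** This step is where sparseness is used. Suppose two different junctions occur among $y_0,\dots,y_k$. Choose $a<b$ such that $y_a\ne y_b$ are junctions and $b-a$ is minimal. Then no $y_t$ with $a<t<b$ is a junction: it would differ from $y_a$ or from $y_b$ and give a closer pair. Say $u_{a+1}\in G$; the case $u_{a+1}\in H$ is the same with the roles exchanged. We claim
$$y_t=\pi_G(u_t\cdots u_{a+1})\,y_a\qquad(a<t\le b). \tag{1}$$
For $t=a+1$ this is the definition. Suppose it holds for some $t$ with $a<t<b$. Then $y_t$ is in the $G$-orbit of $y_a$, which is regular since $y_a$ is a junction, and $y_t$ is not a junction. So $H$ fixes $y_t$. If $u_{t+1}\in H$, then $y_{t+1}=y_t$ and $\pi_G(u_{t+1})=1$, so (1) holds for $t+1$. If $u_{t+1}\in G$, then (1) for $t+1$ follows by applying $u_{t+1}$. This proves (1). With $t=b$ it gives $y_b\in Py_a$, contradicting sparseness.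

**Step 2: choosing a base junction.** To compare with $X$ we need a junction to play the role of $\underline e$. We find a junction $r$ with $y_0\in Gr\cup Hr$ such that no junction other than $r$ occurs among $y_0,\dots,y_k$.

If no junction occurs, then $y_0$ lies in a regular orbit by condition 2, and that orbit contains a junction by condition 3. Take it as $r$.

If a junction occurs, let $r$ be the only one, by Step 1, and let $m$ be the first time with $y_m=r$. If $m=0$, then $y_0=r$ and we are done. If $m>0$, then $y_0$ is not a junction and lies in exactly one regular orbit $O$. The points $y_0,\dots,y_{m-1}$ are not junctions. As long as the trajectory is at a non-junction of $O$, a letter from the group of which $O$ is an orbit keeps it in $O$, and a letter from the other group fixes it. So $y_1,\dots,y_m\in O$. Hence $r\in O$, so $O$ is $Gr$ or $Hr$, and $y_0\in O$.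

**Step 3: following the same word in $X$.** This step transfers $w\in N$ from $X$ to $Y$. Define $\psi:X\to Y$ by $\psi(\underline g)=gr$ for $g\in G$ and $\psi(\underline h)=hr$ for $h\in H$. The two formulas agree at $\underline e$, where they give $r$. By Step 2 we can choose $x_0\in X$ with $\psi(x_0)=y_0$. Put $x_t=u_tx_{t-1}$. We claim $\psi(x_t)=y_t$ for all $t$. Assume it for $t$.

* If $x_t=\underline e$, then $y_t=r$, the point $x_{t+1}$ is $\underline{u_{t+1}}$, and $\psi(x_{t+1})=u_{t+1}r=y_{t+1}$.
* If $x_t=\underline g$ with $g\in G\setminus1$ and $u_{t+1}\in G$, then $\psi(x_{t+1})=u_{t+1}gr=y_{t+1}$.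
* If $x_t=\underline g$ with $g\in G\setminus1$ and $u_{t+1}\in H$, then $x_{t+1}=x_t$. We need $y_{t+1}=y_t$ as well. The junction $r$ lies in a regular $G$-orbit, so $y_t=gr\ne r$. By the choice of $r$, the point $y_t$ is not a junction. It lies in the regular $G$-orbit $Gr$, so $H$ fixes it, and $y_{t+1}=y_t=\psi(x_{t+1})$.
* If $x_t=\underline h$ with $h\in H\setminus1$, exchange the roles of $G$ and $H$.

Since $w\in N$, we have $x_k=wx_0=x_0$, and therefore $y_k=\psi(x_k)=\psi(x_0)=y_0$. $\square$

The map $\psi$ is not equivariant, and it need not be: equivariance is only used along one trajectory, and $r$ depends on that trajectory.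

For a finite $R\subset N$, Lemma 4 shows that each element of $R$ acts trivially on every $(P_R,Q_R)$-sparse junction set. Hence:

$$\text{for finite } R\subset N,\ \langle\langle R\rangle\rangle\text{ acts trivially on every }(P_R,Q_R)\text{-sparse junction set.} \tag{2}$$

## 8. Two junctions: proof of Theorem 1

Let $G$ be infinite and $H\ne1$. Suppose that $N=\langle\langle R\rangle\rangle$ with $R\subset N$ finite.

**Step 1: a sparse junction set with two junctions.** We build a set on which, under our assumption, all of $N$ must act trivially. As $G$ is infinite and $P_R$ is finite, choose $s\in G\setminus(P_R\cup\{1\})$. Since $P_R$ is closed under inversion, $s^{-1}\notin P_R$. Let $H_1,H_2$ be two copies of $H$, with $h_i\in H_i$ the copy of $h\in H$, and let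
$$Y=(G\sqcup H_1\sqcup H_2)\big/\bigl(1_G\sim1_{H_1},\ s\sim1_{H_2}\bigr).$$
Since $1\ne s$, the subsets $H_1$ and $H_2$ of $Y$ are disjoint. Let $G$ act by left multiplication on $G\subset Y$ and trivially elsewhere. Let $H$ act by left multiplication on $H_1$ and on $H_2$ and trivially elsewhere.

The regular orbits are $G$, $H_1$ and $H_2$, and they cover $Y$; all other orbits are fixed points. The junctions are $1$ and $s$. Each regular orbit contains one: $G$ contains both, $H_1$ contains $1$, and $H_2$ contains $s$. So $Y$ is a junction set. It is $(P_R,Q_R)$-sparse: $s\in P_R\cdot1$ would mean $s\in P_R$, and $1\in P_R\,s$ would mean $s^{-1}\in P_R$. Moreover, $1$ and $s$ lie in different $H$-orbits. By (2), $N=\langle\langle R\rangle\rangle$ acts trivially on $Y$.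

**Step 2: an element of $N$ that moves a point of $Y$.** Let $h\in H\setminus1$. By Lemma 1, $[s,h]^3\in N$. We follow $h_1$, applying $h^{-1},s^{-1},h,s$ in this order for each factor $[s,h]$. The only delicate point is whether $s^{-1}$ is a junction, which decides whether $h$ moves it. Since $s^{-1}\ne1$, it is a junction exactly when $s^{-1}=s$.

*Case $s^2\ne1$.* Then $h$ fixes $s^{-1}\in G$, and:

* $h_1\to1\to s^{-1}\to s^{-1}\to1$;
* $1\to(h^{-1})_1\to(h^{-1})_1\to1\to s$;
* $s\to(h^{-1})_2\to(h^{-1})_2\to s\to s^2$.

So $[s,h]^3h_1=s^2$. This point lies in $G$, while $h_1\notin G$. Hence $[s,h]^3h_1\neq h_1$.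

*Case $s^2=1$.* Then $s^{-1}=s=1_{H_2}$, and:

* $h_1\to1\to s\to h_2\to h_2$;
* $h_2\to s\to1\to h_1\to h_1$.

So $[s,h]$ exchanges $h_1$ and $h_2$, and $[s,h]^3h_1=h_2\ne h_1$.

In both cases an element of $N$ acts nontrivially on $Y$, contradicting Step 1. Hence $N$ is not the normal closure of a finite set.

**Step 3: the group itself.** If $G\circledast H$ were finitely presented, the Corollary in Section 4 would give a finite $R$ with $N=\langle\langle R\rangle\rangle$, which we have just excluded. So $G\circledast H$ is not finitely presented. $\blacksquare$

## 9. The finitely presented cases: proof of Theorem 2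

If $G$ and $H$ are both finite, then $X$ is finite, so $G\circledast H\le\mathrm{Sym}(X)$ is finite and hence finitely presented. If $H=1$, then $G\circledast H\cong G$ by Example 1, so it is finitely presented exactly when $G$ is; the case $G=1$ is the same. In the remaining case both groups are nontrivial and at least one is infinite. The construction of $G\circledast H$ is symmetric in $G$ and $H$, so we may assume that $G$ is infinite and $H\ne1$, and Theorem 1 says that $G\circledast H$ is not finitely presented. $\blacksquare$

## 10. Chains of junctions: proof of Theorem 3

Let $G,H$ be infinite and let $R\subset N$ be finite. Write $P=P_R$, $Q=Q_R$, and $\Gamma_R=(G*H)/\langle\langle R\rangle\rangle$. In Theorem 1 we needed one element of $N$ that survives in $\Gamma_R$; now we need a whole free group of them. One set with two junctions will not do. Instead, for each word we build a chain of copies of $G$ and $H$ along which that word travels from one end to the other.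

**Step 1: letters that are far from $1$.** We choose the alphabets in which our words will be written. Choose $s\in G\setminus(P\cup\{1\})$ and then $s'\in G\setminus(P\cup\{1\}\cup sP\cup\{s\})$. This is possible since $G$ is infinite. Let
$$A=\{s^{\pm1},\ s'^{\pm1},\ s^{-1}s',\ s'^{-1}s\}.$$
This set is closed under inversion, and it is disjoint from $P\cup\{1\}$. For $s$ and $s'$ this holds by choice. For $s^{-1}s'$ it holds because $s'\notin sP$ and $s'\ne s$. For the inverses it holds because $P$ is closed under inversion. In the same way choose $k,k'\in H$ such that
$$B=\{k^{\pm1},\ k'^{\pm1},\ k^{-1}k',\ k'^{-1}k\}$$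
is disjoint from $Q\cup\{1\}$; it is also closed under inversion.

**Step 2: alternating words survive in $\Gamma_R$.** We prove the following claim, which will give freeness.

**Claim.** Let $m\ge2$ and let $v=u_m\cdots u_1$ with letters alternately in $A$ and $B$. Then $v\notin\langle\langle R\rangle\rangle$.

**Proof of the claim.** For $1\le i\le m$ let $Z_i$ be a copy of $G$ if $u_i\in A$, and a copy of $H$ if $u_i\in B$. Let $Y$ be obtained from $\bigsqcup_iZ_i$ by identifying $u_i\in Z_i$ with $1\in Z_{i+1}$, for $1\le i<m$. Let $p_0=1\in Z_1$, and for $1\le i\le m$ let $p_i$ be the image of $u_i\in Z_i$. So for $1\le i<m$ the point $p_i$ is also $1\in Z_{i+1}$.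

In $Z_i$ the only elements that can be involved in identifications are $1$ and $u_i$, and $u_i\ne1$. So no element is involved in two identifications. Each identification joins a copy of $G$ to a copy of $H$. Hence distinct copies of $G$ are disjoint in $Y$, and so are distinct copies of $H$. Therefore we may let $G$ act by left multiplication on each copy of $G$ and trivially elsewhere, and $H$ similarly.

The regular orbits are the $Z_i$, they cover $Y$, and all other orbits are fixed points. The junctions are $p_1,\dots,p_{m-1}$. As $m\ge2$, each $Z_i$ contains one: $p_1\in Z_1$, and $p_{i-1}\in Z_i$ for $i\ge2$. So $Y$ is a junction set.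

For sparseness, let $y\ne y'$ be junctions with $y'\in Py\cup Qy$. Then they lie in a common regular orbit $Z_i$, so they are $p_{i-1}$ and $p_i$, in some order, and $p_i=u_ip_{i-1}$. This $Z_i$ is the only regular orbit containing both, because two different $Z$'s share at most one point. Suppose $Z_i$ is a copy of $G$. Then $y'\in Qy$ is impossible, since $y,y'$ are not in a common $H$-orbit. And $y'\in Py$ would mean, by regularity of $Z_i$, that $u_i\in P$ or $u_i^{-1}\in P$. This is impossible since $u_i^{\pm1}\in A$. The case of a copy of $H$ is the same with $B$ and $Q$. So $Y$ is $(P,Q)$-sparse, and by (2) $\langle\langle R\rangle\rangle$ acts trivially on $Y$.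

Finally $u_ip_{i-1}=p_i$ for every $i$, because $p_{i-1}$ is $1\in Z_i$. So $vp_0=p_m$. The point $p_0=1\in Z_1$ is involved in no identification, so it lies in $Z_1$ only, while $p_m\in Z_m$ with $m\ge2$. Hence $vp_0\ne p_0$, and $v\notin\langle\langle R\rangle\rangle$. $\square$

**Step 3: two commutators generate a free group in $\Gamma_R$.** We use commutators because Lemma 1 tells us that they have finite order in $G\circledast H$. Let
$$x=[s,k]=sks^{-1}k^{-1},\qquad y=[s',k']=s'k's'^{-1}k'^{-1},$$
so that $x^{-1}=ksk^{-1}s^{-1}$ and $y^{-1}=k's'k'^{-1}s'^{-1}$. Take a nonempty reduced word in $x^{\pm1},y^{\pm1}$ and substitute these expressions. Each of $x^{\pm1},y^{\pm1}$, called a syllable here, becomes an alternating word of four letters. At the boundary between consecutive syllables: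

* for $xx,xy,yx,yy$ a letter of $B$ is followed by a letter of $A$, and for $x^{-1}x^{-1},x^{-1}y^{-1},y^{-1}x^{-1},y^{-1}y^{-1}$ a letter of $A$ is followed by a letter of $B$, so the alternation simply continues;
* for $xy^{-1}$ and $yx^{-1}$ two letters of $H$ meet, and they merge into $k^{-1}k'$, respectively $k'^{-1}k$, which is in $B$;
* for $x^{-1}y$ and $y^{-1}x$ two letters of $G$ meet, and they merge into $s^{-1}s'$, respectively $s'^{-1}s$, which is in $A$.

Since the word is reduced, these are all the cases. At each boundary at most the last letter of one syllable merges with the first letter of the next, and since syllables have four letters, different mergers involve different letters. So a word of $n\ge1$ syllables becomes an alternating word in $A$ and $B$ of length at least $4n-(n-1)\ge4$. By the Claim it is nontrivial in $\Gamma_R$. Hence the images of $x$ and $y$ freely generate a free group of rank $2$ in $\Gamma_R$.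

**Step 4: a free group inside the kernel.** We push this free group into $\ker(\Gamma_R\to G\circledast H)$. By Lemma 1, $x^3$ and $y^3$ lie in $N$, so their images in $\Gamma_R$ lie in the kernel. They freely generate a free group of rank $2$, because a nonempty reduced word in $x^3,y^3$ is, written out, a nonempty reduced word in $x,y$. This proves the first assertion of Theorem 3.

**Step 5: arbitrary finitely presented groups.** Let $E$ be finitely presented and $\varphi:E\twoheadrightarrow G\circledast H$ an epimorphism. Lemma 3 gives a finite $R\subset N$ and an epimorphism $\varepsilon:E\twoheadrightarrow\Gamma_R$ with $\varphi=p\circ\varepsilon$, where $p:\Gamma_R\to G\circledast H$ is the natural map. So $\ker\varphi=\varepsilon^{-1}(\ker p)$, and $\varepsilon$ maps $\ker\varphi$ onto $\ker p$. By Step 4, $\ker p$ contains two elements that freely generate a free group. Lift them to $\ker\varphi$. A nonempty reduced word in the lifts has nontrivial image in $\ker p$, so it is nontrivial, and the lifts freely generate a free group of rank $2$ in $\ker\varphi$. In particular $E$ contains a non-abelian free subgroup, which is the parenthetical statement in Theorem 3. $\blacksquare$
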